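# Inverse Turán numbers of odd paths

## Complete hosts: tiling $K_n$ by copies of $K_{2t+1}$

All graphs are finite and simple, and "subgraph" does not mean induced subgraph. A graph is *$F$-free* if it has no subgraph isomorphic to $F$. For a host graph $G$, the Turán number $\mathrm{ex}(G,F)$ is the maximum number of edges in an $F$-free subgraph of $G$. We write $e(G)$ for the number of edges of $G$, and $P_\ell$ for the path with $\ell$ edges and $\ell+1$ vertices.

The usual Turán problem fixes the host $K_n$ and asks for $\mathrm{ex}(K_n,F)$. We turn it around: suppose we are told that $G$ has no large $F$-free subgraph, say $\mathrm{ex}(G,F)<k$. How many edges can $G$ have?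

We begin with the case where the host is complete and $F=P_{2t+1}$, with $t\ge1$ fixed. It is convenient to isolate the only property of $P_{2t+1}$ that upper bounds will use.

**Definition.** A graph $F$ is *$t$-admissible* if it is connected and bipartite and both its color classes have at least $t+1$ vertices.

For example, $P_{2t+1}$ has $2t+2$ vertices, alternately colored, so its classes have sizes $t+1$ and $t+1$ and it is $t$-admissible. So are the cycle $C_{2t+2}$ and $K_{t+1,t+1}$. The path $P_{2t}$ is not: its classes have sizes $t+1$ and $t$.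

We recall the theorem of Erdős and Gallai (1959):
$$\mathrm{ex}(K_n,P_\ell)\le\frac{\ell-1}{2}\,n .$$

**Proposition (complete hosts).** Let $F$ be $t$-admissible. If $\mathrm{ex}(K_n,F)<k$, then $n<\frac kt+2t$, so $e(K_n)\le \frac{k^2}{2t^2}+2k+2t^2$. Conversely, for $F=P_{2t+1}$ and $n=\lceil k/t\rceil-1$ we have $\mathrm{ex}(K_n,P_{2t+1})<k$.

*Proof.* Take $\lfloor n/(2t+1)\rfloor$ vertex-disjoint copies of $K_{2t+1}$ in $K_n$. A copy of $F$ in their union would lie in one component, since $F$ is connected. But $F$ has at least $2t+2$ vertices, so it does not fit. Each copy has $\binom{2t+1}2=t(2t+1)$ edges, that is, $t$ edges per vertex, and at most $2t$ vertices are left over. So $k>\mathrm{ex}(K_n,F)\ge t(n-2t)$, which gives the bound on $n$, and $\binom n2\le\frac{n^2}2\le\frac12\big(\frac kt+2t\big)^2=\frac{k^2}{2t^2}+2k+2t^2$.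

Conversely, $n=\lceil k/t\rceil-1<k/t$ gives $tn<k$, and Erdős–Gallai with $\ell=2t+1$ gives $\mathrm{ex}(K_n,P_{2t+1})\le tn<k$. $\square$

So among complete hosts the best possible number of edges for $P_{2t+1}$ is $\frac{k^2}{2t^2}+O_t(k)$. We may equally write $\binom{\lfloor k/t\rfloor}2$ for the main term. Put $f=\lfloor k/t\rfloor$. Then $\binom f2\le\frac{k^2}{2t^2}$. If $k\ge t$, then $\binom f2\ge\frac12\big(\frac kt-1\big)^2-\frac k{2t}\ge\frac{k^2}{2t^2}-\frac{3k}{2t}$. If $k<t$, then $f=0$ and $\frac{k^2}{2t^2}\le\frac k{2t}$. In all cases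
$$0\le\frac{k^2}{2t^2}-\binom{\lfloor k/t\rfloor}2\le\frac{3k}{2t}. \tag{1}$$

What changes when the host is arbitrary?

## Arbitrary hosts: small cases, and hosts without cliques

The **inverse Turán number** is
$$\mathrm{ex}^{-1}(k,F)=\sup\{e(G): G\text{ is a graph with }\mathrm{ex}(G,F)<k\}.$$
In "Inverse Turán numbers", arXiv:2007.07042 (2020), Ervin Győri, Nika Salia, Casey Tompkins and Oscar Zamora pose the following conjecture: for a path of length $2t+1$ the inverse Turán number is attained asymptotically by a complete graph, so that for every fixed $t\ge1$, as $k\to\infty$,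
$$\mathrm{ex}^{-1}(k,P_{2t+1})=\binom{\lfloor k/t\rfloor}2+o(k^2).$$

Let us see what can happen for very short paths and very small $k$.

*The supremum may be infinite.* Let $F=P_2$. The star $K_{1,M}$ has arbitrarily many edges, but any two of them form a $P_2$, so $\mathrm{ex}(K_{1,M},P_2)=1$. Hence $\mathrm{ex}^{-1}(2,P_2)=\infty$. For $P_3$ the star does no such harm, because it is itself $P_3$-free.

*Complete graphs need not win for small $k$.* Let $F=P_3$ (so $t=1$) and $k=3$. If $e(G)\ge3$ and $\mathrm{ex}(G,P_3)\le2$, then every three edges of $G$ form a $P_3$. So, apart from isolated vertices, $G$ is connected. It has no vertex of degree $3$ and no triangle, because the star $K_{1,3}$ and the triangle are $P_3$-free with three edges. So $G$ is a path or a cycle of length at least $4$. In a path with at least four edges, or a cycle of length at least $5$, the first, second and fourth of four consecutive edges do not form a $P_3$. This leaves $P_3$ and $C_4$, and any three edges of $C_4$ do form a $P_3$. Hence $\mathrm{ex}^{-1}(3,P_3)=4$, attained by $C_4$, while $\mathrm{ex}(K_3,P_3)=3$,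 so the best complete host for $k=3$ has only one edge. The conjecture is thus really an asymptotic statement.

*The natural approach and where it stops.* We need an upper bound on $e(G)$, that is, we must find a large $F$-free subgraph in a host about which we only know that it has many edges. The Proposition suggests tiling $G$ by copies of $K_{2t+1}$. The theorem of Hajnal and Szemerédi (1970) does this for very dense graphs: *if $r\mid n$ and an $n$-vertex graph has minimum degree at least $(1-\frac1r)n$, then its vertex set can be partitioned into copies of $K_r$.* But this requires degrees at least $(1-\frac1{2t+1})n$, and below that the approach can fail completely. The host $K_{n,n}$ has half of all possible edges and contains not even a triangle.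

Yet $K_{n,n}$, with $N=2n$ vertices, does contain an $F$-free subgraph with about $tN$ edges. Choose a $t$-set $T$ on the left and a $t$-set $T'$ on the right, join $T$ to the $n-t$ vertices on the right outside $T'$, and join $T'$ to the $n-t$ vertices on the left outside $T$. This gives two disjoint copies of $K_{t,n-t}$, with $2t(n-t)=tN-2t^2$ edges. Neither contains $F$: a class of $F$, with at least $t+1$ vertices, would have to sit inside a side of size $t$.

So $K_{t,M}$ also has about $t$ edges per vertex, and, unlike $K_{2t+1}$, it can be found in graphs of any positive density. This is the idea that proves the conjecture: *cover almost all vertices of high degree by a bounded number of disjoint graphs $K_{t,M}$.*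

Here is what will be proved.

**Theorem 1.** If $F$ is $t$-admissible, then $\mathrm{ex}^{-1}(k,F)\le\frac{k^2}{2t^2}+o(k^2)$. For $F=P_{2t+1}$ the complete graph on $\lceil k/t\rceil-1$ vertices attains this asymptotically, and $\mathrm{ex}^{-1}(k,P_{2t+1})=\binom{\lfloor k/t\rfloor}2+o(k^2)$. In particular, the conjecture is true for every $t\ge1$.

**Theorem 2.**

- (a) There is $C=C(t)$ such that $\mathrm{ex}^{-1}(k,F)\le\frac{k^2}{2t^2}+Ck$ for all $k\ge1$ and all $t$-admissible $F$.
- (b) $\mathrm{ex}^{-1}(k,P_{2t+1})=\binom{\lfloor k/t\rfloor}2+O_t(k)$. For $t\ge2$ the error $O_t(k)$ cannot be replaced by $o(k)$. More generally, $\mathrm{ex}^{-1}(k,F)=\frac{k^2}{2t^2}+O_F(k)$ for every $t$-admissible $F$ with $\mathrm{ex}(K_n,F)\le tn+O(1)$.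
- (c) (Stability.) Let $F$ be $t$-admissible. If $\mathrm{ex}(G_k,F)<k$ and $e(G_k)\ge\frac{k^2}{2t^2}-o(k^2)$, then, after adding or deleting isolated vertices, $G_k$ can be turned into $K_{\lfloor k/t\rfloor}$ by changing $o(k^2)$ edges.

## Three kinds of $F$-free pieces, and the bound $N<2k$

From now on $F$ is $t$-admissible. We first list the pieces from which $F$-free subgraphs will be assembled.

**(P1)** *Any vertex-disjoint union of graphs, each of which is some $K_{t,M}$, a star, or $K_{2t+1}$, is $F$-free.*

*Proof.* Since $F$ is connected, a copy of $F$ would lie in one component. A connected bipartite graph has only one bipartition. So if $F$ were embedded in $K_{t,M}$, one class of $F$ would lie in the side of size $t$, which is impossible since classes have at least $t+1$ vertices. In a star, one class of size at least $t+1\ge2$ would lie in the side of size $1$. Finally $K_{2t+1}$ has fewer than $2t+2\le|V(F)|$ vertices. $\square$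

**(P2)** *If $G$ has $N$ vertices, none isolated, and $\mathrm{ex}(G,F)<k$, then $N<2k$.*

*Proof.* Among the spanning subgraphs of $G$ without isolated vertices, take one with the fewest edges. No edge of it has both ends of degree at least $2$, since such an edge could be deleted. So in a component with a vertex of degree at least $2$, all neighbors of that vertex have degree $1$, and the component is a star. Every other component is a single edge. A star on $v\ge2$ vertices has $v-1\ge v/2$ edges, so we have a star forest with at least $N/2$ edges. It is $F$-free by (P1). Hence $N/2<k$. $\square$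

Isolated vertices affect neither $e(G)$ nor $\mathrm{ex}(G,F)$, so from now on $G$ has none. Then $e(G)\le N^2/2\le2k^2$, and the supremum is finite and of order at most $k^2$. What remains is the constant.

## Covering high-degree vertices by boundedly many $K_{t,M}$'s

The next lemma produces the graphs $K_{t,M}$. For $t=1$ it is the greedy construction of an almost dominating set: if all vertices of $A$ have degree at least $\delta N$, some vertex sees a positive fraction of $A$; take it, discard what it sees, and repeat. For general $t$ we choose a $t$-set instead of a vertex at every step. The forbidden set $S$ is needed only for Theorem 2(a).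

**Covering Lemma.** Given $t\ge1$, $\delta,\gamma\in(0,1)$ and $s\ge0$, there are $J=J(t,\delta,\gamma)$ and $N_0=N_0(t,\delta,\gamma,s)$ such that the following holds. Let $G$ have $N\ge N_0$ vertices, let $A\subseteq V(G)$ consist of vertices of degree at least $\delta N$, and let $S\subseteq V(G)$ with $|S|\le s$. Then there are pairwise disjoint $t$-sets $T_1,\dots,T_J\subseteq V(G)\setminus S$ and pairwise disjoint sets $B_1,\dots,B_J\subseteq A$ such that every vertex of $B_i$ is adjacent to every vertex of $T_i$, and $|A\setminus\bigcup_iB_i|\le\gamma|A|$.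

*Proof.* Choose $J$ with $(1-(\delta/4)^t)^J\le\gamma$, and then $N_0$ so large that $s+tJ\le\delta N/2$ and $t\le\delta N/4$ for all $N\ge N_0$. Put $A_0=A$.

At step $i$ let $Y=V(G)\setminus(S\cup T_1\cup\dots\cup T_{i-1})$. If $A_{i-1}=\emptyset$, take any $t$-set $T_i\subseteq Y$ (there is one, because $N\ge s+tJ$) and $B_i=\emptyset$. Otherwise each $v\in A_{i-1}$ has $a=a(v)\ge\delta N-s-tJ\ge\delta N/2$ neighbors in $Y$, and $a-t\ge\delta N/4$. So the number of $t$-subsets of $N(v)\cap Y$ is
$$\binom at=\binom Nt\prod_{j=0}^{t-1}\frac{a-j}{N-j}\ge\Big(\frac{a-t}N\Big)^t\binom Nt\ge\Big(\frac\delta4\Big)^t\binom Nt .$$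
Count the pairs $(v,T)$ with $v\in A_{i-1}$ and $T$ a $t$-subset of $N(v)\cap Y$. There are at least $(\delta/4)^t\binom Nt|A_{i-1}|$ of them, and at most $\binom Nt$ sets $T\subseteq Y$. So some $t$-set $T_i\subseteq Y$ occurs with at least $(\delta/4)^t|A_{i-1}|$ vertices $v$. Let $B_i$ be the set of these $v$, and put $A_i=A_{i-1}\setminus B_i$.

The sets $B_i$ are disjoint, and $|A_J|\le(1-(\delta/4)^t)^J|A|\le\gamma|A|$. $\square$

Two features matter later. The number $J$ does not depend on $N$. Also, a set $B_i$ may meet some $T_j$; we shall simply delete all vertices of $\bigcup_jT_j$ from the $B_i$, which costs at most $tJ=O(1)$ vertices.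

## The bound $\frac{k^2}{2t^2}+o(k^2)$

**Step 1: split the vertices by degree.** The purpose is to separate the part that the lemma covers from a part with few edges. Fix $\delta\in(0,1)$. Let $\mathrm{ex}(G,F)<k$, where $G$ has $N<2k$ vertices, none isolated. Put
$$H=\{v:\deg v\ge\delta N\},\qquad L=V(G)\setminus H,\qquad m=|H|,$$
and let $e_L$ be the number of edges meeting $L$. There are at most $N$ vertices in $L$, each of degree less than $\delta N$, so
$$e_L\le\delta N^2\le4\delta k^2. \tag{2}$$

**Step 2: bound $m$.** The purpose is to show that $H$ has essentially at most $k/t$ vertices. Let $J,N_0$ come from the Covering Lemma with $A=H$, $\gamma=\delta$, $S=\emptyset$, $s=0$. They depend only on $t,\delta$. Suppose $N\ge N_0$ and let $Z=\bigcup_iT_i$, so $|Z|=tJ$. The complete bipartite graphs between $T_i$ and $B_i\setminus Z$ are vertex-disjoint subgraphs of $G$: the $T_i$ are disjoint, the sets $B_i\setminus Z$ are disjoint, and the latter avoid $Z$. By (P1) their union is $F$-free. Every vertex of $\bigcup_iB_i\setminus Z$ contributes $t$ edges, so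
$$t(m-\delta m-tJ)\le\mathrm{ex}(G,F)<k .$$
Since $m\le N<2k$,
$$m\le\frac kt+2\delta k+tJ. \tag{3}$$

**Step 3: count the edges of $G$.** If $N<N_0$, then $e(G)\le N_0^2=O_{\delta,t}(1)$. If $N\ge N_0$, then by (2) and (3)
$$e(G)\le\frac{m^2}2+e_L\le\frac12\Big(\frac kt+2\delta k+tJ\Big)^2+4\delta k^2 .$$
Divide by $k^2$ and let $k\to\infty$ with $\delta$ fixed. Since $J$ depends only on $t$ and $\delta$,
$$\limsup_{k\to\infty}\frac{\mathrm{ex}^{-1}(k,F)}{k^2}\le\frac12\Big(\frac1t+2\delta\Big)^2+4\delta .$$
Now let $\delta\to0$. This gives $\mathrm{ex}^{-1}(k,F)\le\frac{k^2}{2t^2}+o(k^2)$.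

**Step 4: the lower bound for $P_{2t+1}$.** By the Proposition, the complete graph on $n=\lceil k/t\rceil-1$ vertices is an allowed host. Since $n\ge\lfloor k/t\rfloor-1$,
$$\mathrm{ex}^{-1}(k,P_{2t+1})\ge\binom n2\ge\binom{\lfloor k/t\rfloor}2-\Big\lfloor\frac kt\Big\rfloor .$$
By (1), $\frac{k^2}{2t^2}=\binom{\lfloor k/t\rfloor}2+O(k)$, so the upper and lower bounds agree up to $o(k^2)$. This proves Theorem 1. $\blacksquare$

## Two losses of order $\delta k^2$, and how they can be repaid

The complete host suggests that the true error is linear in $k$. The proof above loses more in two places.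

First, (3) loses because a fraction $\gamma=\delta$ of $H$ stays uncovered. The obvious remedy is to run the greedy process longer. But after $J$ steps the lemma's guarantee is a loss of $tJ+(1-(\delta/4)^t)^Jm$ vertices. For fixed $\delta$ the second term is bounded only if $J$ is at least of order $\log m$, and then the first term is unbounded. An error of $x$ in $m$ costs about $xm$ edges, so this route cannot give $O(k)$.

Second, (2) allows $e_L$ to be a fixed fraction of $k^2$.

Both losses can be repaid.

- We need to beat $\frac{k^2}{2t^2}$, so we may assume $e(G)\ge\frac{k^2}{2t^2}$. Then $H$ is nearly complete. Most vertices of $H$ have few non-neighbors in $H$; on these, Hajnal–Szemerédi applies and leaves only $O(1)$ vertices untouched.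
- Let $W$ be the set of the remaining vertices of $H$, with $w=|W|$. We cover it by $K_{t,M}$'s and leave $\gamma w$ vertices uncovered, at a cost of about $\gamma wm$ edges. But each vertex of $W$ has at least $\eta m$ non-neighbors in $H$, so $e(G)$ is smaller than $m^2/2$ by $\eta wm/2$. With $\gamma=\eta/2$ the two cancel.
- If $e_L$ is large, then some vertices have many neighbors in $L$, and a few stars with leaves in $L$ add $g$ edges to the $F$-free subgraph. This lowers the bound on $m$ by $g/t$ and hence the bound on $m^2/2$ by about $mg/t$. We need $mg/t\ge e_L-O(m)$. Boundedly many stars are enough, because $N=O(m)$.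

## Upper bound with a linear error term

We prove Theorem 2(a). Fix constants depending only on $t$:
$$\eta=\frac1{4(2t+1)},\qquad q=8t^2,\qquad\gamma=\frac\eta2,\qquad\delta=\frac\eta{288t^2}.$$
Here $\eta$ is dictated by Hajnal–Szemerédi, $\gamma$ by the cancellation above, $q$ is the number of stars, and $\delta$ is small enough for the other three. Note that $\delta\le\frac1{16t^2}=\frac1{2q}$. Throughout this section $O(\cdot)$ hides constants depending on $t$ only.

**Step 1: reductions.** Let $\mathrm{ex}(G,F)<k$, with $G$ on $N<2k$ vertices, none isolated. We may assume $k\ge k_0$ for a suitable $k_0=k_0(t)$, since for $k<k_0$ we have $e(G)\le2k^2\le2k_0k$. We may also assume $e(G)\ge\frac{k^2}{2t^2}$, since otherwise there is nothing to prove. Then $N^2\ge2e(G)\ge k^2/t^2$, so $N\ge k/t$ is as large as any constant depending on $t$, provided $k_0$ is large. Define $H,L,m,e_L$ as in the proof of Theorem 1, for the present $\delta$. Then (2) and (3) hold, and in (3) the term $tJ$ is $O(1)$.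

**Step 2: $m$ and $N$ are of order $k$.** The purpose is to convert bounds in $k$ or $N$ into bounds in $m$. From $\frac{k^2}{2t^2}\le e(G)\le\frac{m^2}2+4\delta k^2$ and $8\delta\le\frac1{2t^2}$ we get $m^2\ge\frac{k^2}{t^2}-8\delta k^2\ge\frac{k^2}{2t^2}$. So
$$m\ge\frac k{2t},\qquad N<2k\le4tm. \tag{4}$$

**Step 3: few vertices of $H$ have many non-neighbors in $H$.** The purpose is to define $W$ and $U$. The number of non-adjacent pairs inside $H$ is at most $\frac{m^2}2-(e(G)-e_L)$, and by (2) and (3) this is at most
$$\frac12\Big(\frac kt+2\delta k+O(1)\Big)^2-\Big(\frac{k^2}{2t^2}-4\delta k^2\Big)\le\Big(\frac{2\delta}t+2\delta^2+4\delta\Big)k^2+O(k)\le9\delta k^2$$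
for $k\ge k_0$, since the bracket is at most $8\delta$. Let
$$W=\{v\in H: v\text{ has at least }\eta m\text{ non-neighbors in }H\setminus\{v\}\},\qquad w=|W|,\qquad U=H\setminus W .$$
Each vertex of $W$ lies in at least $\eta m$ non-adjacent pairs of $H$, and each pair is counted at most twice, so there are at least $w\eta m/2$ such pairs. This has two consequences. First,
$$e(G)\le\frac{m^2}2-\frac{\eta wm}2+e_L. \tag{5}$$
Second, $w\eta m/2\le9\delta k^2$, and with $k\le2tm$ from (4),
$$w\le\frac{18\delta k^2}{\eta m}\le\frac{72t^2\delta}\eta\,m=\frac m4,\qquad\text{so}\qquad|U|\ge\frac{3m}4 .$$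

**Step 4: stars with leaves in $L$.** The purpose is to find $F$-free edges that pay for $e_L$.

*Case A: $e_L<4qN$.* Then $e_L=O(k)$ and no payment is needed. Use no stars, and set $S=\emptyset$, $g=0$.

*Case B: $e_L\ge4qN$.* Let $a=\lfloor e_L/(2N)\rfloor$. We find distinct vertices $s_1,\dots,s_q$ and disjoint sets $D_1,\dots,D_q\subseteq L$ with $|D_j|=a$ and $D_j\subseteq N(s_j)$. Suppose the first $j-1$ of them have been found, and let $L_j=L\setminus(D_1\cup\dots\cup D_{j-1})$. Every edge meeting $L$ is counted at least once in $\sum_{v\in L}\deg v$, and the at most $qa$ removed vertices have degree less than $\delta N$. So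
$$\sum_{v\in L_j}\deg v\ge e_L-q\cdot\frac{e_L}{2N}\cdot\delta N=e_L\Big(1-\frac{q\delta}2\Big)\ge\frac34e_L,$$
because $\delta\le\frac1{2q}$. The left side equals $\sum_{u\in V(G)}|N(u)\cap L_j|$. The vertices $s_1,\dots,s_{j-1}$ contribute at most $qN\le\frac14e_L$ to it. So the other vertices, of which there are at most $N$, contribute at least $\frac12e_L$, and one of them, call it $s_j$, has at least $\frac{e_L}{2N}\ge a$ neighbors in $L_j$. Let $D_j$ consist of $a$ of these.

Put $S=\{s_1,\dots,s_q\}$ and $g=qa$. By (4), $\frac q{2N}\ge\frac{8t^2}{8tm}=\frac tm$, so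
$$g\ge q\Big(\frac{e_L}{2N}-1\Big)\ge\frac{t\,e_L}m-q. \tag{6}$$

**Step 5: cover $W$ by $K_{t,M}$'s.** Apply the Covering Lemma with $A=W\subseteq H$, the set $S$ of Step 4, $s=q$, and $\gamma=\eta/2$. We get $t$-sets $T_1,\dots,T_J$ disjoint from $S$ and sets $B_1,\dots,B_J\subseteq W$, with a new $J=O(1)$. Let $Z=S\cup\bigcup_iT_i$ and $z=|Z|=O(1)$.

**Step 6: tile $U$ by copies of $K_{2t+1}$.** The purpose is to use almost every vertex of $U$, with only $O(1)$ exceptions. Let $U'$ be obtained from $U\setminus Z$ by removing at most $2t$ vertices so that $(2t+1)\mid|U'|$. For $k\ge k_0$ we have $|U'|\ge\frac{3m}4-z-2t\ge\frac m2$. A vertex of $U'$ is not in $W$, so it has fewer than $\eta m\le2\eta|U'|$ non-neighbors in $U'$ besides itself. Since $2\eta=\frac1{2(2t+1)}$, its degree in $G[U']$ is at least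
$$|U'|-1-2\eta|U'|=|U'|\Big(1-\frac1{2(2t+1)}\Big)-1\ge|U'|\Big(1-\frac1{2t+1}\Big),$$
where the last inequality means $|U'|\ge2(2t+1)$ and holds for $k\ge k_0$. By Hajnal–Szemerédi with $r=2t+1$, the set $U'$ can be partitioned into copies of $K_{2t+1}$ in $G$. Together they have $\frac{|U'|}{2t+1}\binom{2t+1}2=t|U'|$ edges.

**Step 7: assemble the $F$-free subgraph.** Consider

- the complete bipartite graphs between $T_i$ and $B_i\setminus Z$,
- the stars with center $s_j$ and leaf set $D_j\setminus Z$,
- the copies of $K_{2t+1}$ partitioning $U'$.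

They are pairwise vertex-disjoint. Indeed, the sets $B_i\setminus Z\subseteq W$, $D_j\setminus Z\subseteq L$ and $U'\subseteq U$ lie in disjoint parts of $V(G)$ and avoid $Z$; within each kind they are disjoint by construction; and the sets $T_i$ and the vertices $s_j$ are disjoint subsets of $Z$. By (P1) the union is $F$-free. The three kinds have at least $t(w-\gamma w-z)$, $g-z$ and $t(m-w-z-2t)$ edges respectively. (In Case A the second kind is absent, and $g-z\le0$ is still a valid bound.) Therefore
$$k>t(w-\gamma w-z)+(g-z)+t(m-w-z-2t).$$
The terms $tw$ cancel. Dividing by $t$ gives, with a constant $c=c(t)$,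
$$\frac kt-m\ge\frac gt-\gamma w-c. \tag{7}$$

**Step 8: compare with $e(G)$.** The purpose is to turn (7), an inequality about vertices, into one about edges. From $(x-m)^2\ge0$ we have $x^2\ge m^2+2m(x-m)$. With $x=k/t$ and (7),
$$\frac{k^2}{2t^2}\ge\frac{m^2}2+m\Big(\frac kt-m\Big)\ge\frac{m^2}2+\frac{mg}t-\gamma wm-cm .$$
Subtract this from (5) and use $\gamma=\eta/2$:
$$e(G)-\frac{k^2}{2t^2}\le-\frac{\eta wm}2+\gamma wm+e_L-\frac{mg}t+cm=e_L-\frac{mg}t+cm .$$
In Case A the right side is at most $4qN+cm$. In Case B, (6) gives $\frac{mg}t\ge e_L-\frac{qm}t$, so the right side is at most $\frac{qm}t+cm$. Since $m\le N<2k$, both are $O(k)$. All constants depend only on $t$, so Theorem 2(a) is proved. $\blacksquare$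

## The linear error term is sharp for $t\ge2$

We prove Theorem 2(b).

**Step 1: the lower bound.** Suppose $\mathrm{ex}(K_n,F)\le tn+b$ for all $n$. For $k$ large take the largest $n$ with $tn+b<k$. Then $\mathrm{ex}(K_n,F)<k$, and $n\ge\frac{k-b}t-1=\frac kt-O(1)$. So $\mathrm{ex}^{-1}(k,F)\ge\binom n2\ge\frac{k^2}{2t^2}-O_F(k)$. For the remaining boundedly many $k$ this is trivial, as $\mathrm{ex}^{-1}(k,F)\ge0$. Together with (a), $\mathrm{ex}^{-1}(k,F)=\frac{k^2}{2t^2}+O_F(k)$. For $P_{2t+1}$, Erdős–Gallai gives $b=0$, and (1) replaces $\frac{k^2}{2t^2}$ by $\binom{\lfloor k/t\rfloor}2$ at a cost of $O(k)$.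

**Step 2: why the error is not $o(k)$.** When $2t+1\nmid n$ the clique tiling of $K_n$ is not perfect, and then $\mathrm{ex}(K_n,P_{2t+1})$ falls below $tn$ by a constant. This lets a slightly larger clique through. We use the theorem of Faudree and Schelp (1975): for $n=q(2t+1)+r$ with $0\le r\le2t$,
$$\mathrm{ex}(K_n,P_{2t+1})=q\binom{2t+1}2+\binom r2=tn-\frac{r(2t+1-r)}2 .$$
(The second equality holds because $q\binom{2t+1}2=t(n-r)$. The letter $q$ here is just a quotient.)

Let $t\ge2$, let $n\equiv t\pmod{2t+1}$, and put $k=tn-\frac{t(t+1)}2+1$. With $r=t$ the theorem gives $\mathrm{ex}(K_n,P_{2t+1})=tn-\frac{t(t+1)}2<k$, so $\mathrm{ex}^{-1}(k,P_{2t+1})\ge\binom n2$. Moreover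
$$n-\frac kt=\frac{t+1}2-\frac1t>0,$$
so $n\ge\lfloor k/t\rfloor+1$. Since $\binom{f+1}2-\binom f2=f$,
$$\mathrm{ex}^{-1}(k,P_{2t+1})-\binom{\lfloor k/t\rfloor}2\ge\Big\lfloor\frac kt\Big\rfloor$$
for infinitely many $k$. So $O_t(k)$ cannot be replaced by $o(k)$. $\blacksquare$

For instance, let $t=2$ and $n=7$. The best $P_5$-free subgraph of $K_7$ has $\binom52+\binom22=11$ edges, so $k=12$. Then $\lfloor k/t\rfloor=6$, and $\binom72=21$ exceeds $\binom62=15$ by $6$. For $t=1$ the displayed difference $n-k/t$ is $0$, so this argument gives nothing.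

## Near-extremal hosts are close to a clique

We prove Theorem 2(c). The point is that both inequalities in the proof of Theorem 1, $e(G[H])\le\frac{m^2}2$ and (3), must be nearly tight.

**Step 1: the size of $H$.** Remove the isolated vertices of $G_k$ and let $N$ be the number of remaining vertices. Fix a small $\delta>0$, with $8t^2\delta<1$, and define $H,L,m,e_L$ for $G_k$ as before. We have $N<2k$, and $N\to\infty$ because $N^2\ge2e(G_k)$. So for large $k$ the bounds (2) and (3) hold:
$$e_L\le4\delta k^2,\qquad m\le\frac kt+2\delta k+O_{\delta,t}(1).$$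
In the other direction,
$$\frac{m^2}2\ge e(G_k[H])\ge\frac{k^2}{2t^2}-4\delta k^2-o(k^2).$$
Hence $m\ge\frac kt\sqrt{1-8t^2\delta-o(1)}\ge\frac kt\big(1-8t^2\delta-o(1)\big)$, using $\sqrt{1-x}\ge1-x$ for $0\le x\le1$. (If the $o(1)$ term makes $x$ negative, then $m\ge k/t$, which is stronger than needed.) So
$$\Big|m-\frac kt\Big|\le O_t(\delta)k+o(k).$$

**Step 2: missing pairs in $H$.** Their number is at most
$$\frac{m^2}2-e(G_k[H])\le\frac12\Big(\frac kt+2\delta k+O_{\delta,t}(1)\Big)^2-\frac{k^2}{2t^2}+4\delta k^2+o(k^2)=O_t(\delta)k^2+o(k^2).$$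

**Step 3: edit $G_k$.** Add isolated vertices if necessary, and then

- delete the edges meeting $L$: at most $4\delta k^2$ changes;
- complete $H$ to a clique: at most $O_t(\delta)k^2+o(k^2)$ changes;
- add or remove $|m-\lfloor k/t\rfloor|$ vertices of this clique: each costs $O(k)$ edge changes, so $O_t(\delta)k^2+o(k^2)$ in total.

The result is $K_{\lfloor k/t\rfloor}$ together with isolated vertices, which we delete. Let $d_k$ be the least number of edge changes that turns $G_k$ into $K_{\lfloor k/t\rfloor}$, up to isolated vertices. We have shown $\limsup_{k\to\infty}d_k/k^2\le O_t(\delta)$, and $d_k$ does not depend on $\delta$. Since $\delta>0$ can be arbitrarily small, $d_k=o(k^2)$. $\blacksquare$
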